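# Splitting matrix factorizations over Bézout domains

## The integer 90 and the triple 6, 10, 15

Take the two integer matrices
$$v=\begin{pmatrix}6&10\\0&15\end{pmatrix},\qquad u=\begin{pmatrix}15&-10\\0&6\end{pmatrix}.$$
Multiplying them in either order gives $vu=uv=90\cdot I$. So $v$ and $u$ together are a way of factoring the number $90$, with matrices in place of numbers. Boring ways to do this are to take an honest factorization such as $90=6\cdot 15$, or to put two of them side by side as diagonal matrices. Is our example secretly of the boring kind, once we are allowed to change bases?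

No entry of $v$ is a unit, and no two of the three entries $6,10,15$ are coprime; only the triple is coprime. So no entry $\pm1$ is available for clearing a row and a column, and passing to the gcd of a row or a column of $v$ gives only $2$, $15$, $6$ or $5$. But add the second row to the first:
$$\begin{pmatrix}1&1\\0&1\end{pmatrix}\begin{pmatrix}6&10\\0&15\end{pmatrix}=\begin{pmatrix}6&25\\0&15\end{pmatrix}.$$
Now the first row is coprime, $-4\cdot 6+1\cdot 25=1$, and the matrix $\begin{pmatrix}-4&-25\\1&6\end{pmatrix}$, of determinant $1$, turns it into $(1,0)$: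
$$\begin{pmatrix}6&25\\0&15\end{pmatrix}\begin{pmatrix}-4&-25\\1&6\end{pmatrix}=\begin{pmatrix}1&0\\15&90\end{pmatrix}.$$
Subtract $15$ times the first row from the second and get $\mathrm{diag}(1,90)$. Altogether
$$PvQ=\begin{pmatrix}1&0\\0&90\end{pmatrix},\qquad P=\begin{pmatrix}1&1\\-15&-14\end{pmatrix},\quad Q=\begin{pmatrix}-4&-25\\1&6\end{pmatrix},$$
and automatically $Q^{-1}uP^{-1}=90\,(PvQ)^{-1}=\mathrm{diag}(90,1)$. So after a change of bases our factorization is the sum of $90=1\cdot 90$ and $90=90\cdot 1$.

The whole computation hinged on one choice: a number $q$ with $\gcd(6,10+15q)=1$. The value $q=0$ fails, $q=1$ works, $q=2$ fails again ($10+30=40$). Over $\mathbb Z$ there is a recipe that never fails. Given $\gcd(a,b,c)=1$ and $a\neq0$, let $q$ be the product of the primes that divide $a$ but not $b$. Let $\ell$ be a prime dividing $a$. If $\ell\mid b$, then $\ell\nmid c$ and $\ell\nmid q$, so $\ell\nmid b+qc$. If $\ell\nmid b$, then $\ell\mid q$, so again $\ell\nmid b+qc$. Hence $\gcd(a,b+qc)=1$. In our case the recipe gives $q=3$ and $\gcd(6,55)=1$.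

The recipe uses the prime factorization of $a$. Now replace $\mathbb Z$ by a ring in which gcd's are still linear combinations but prime factorizations need not exist. Do matrix factorizations still split into factorizations of size one?

## Bézout domains, factorizations up to homotopy, critically-finite elements

**Definition.** A *Bézout domain* is a commutative integral domain $R$ in which every finitely generated ideal is principal.

So for $x,y\in R$ there is a generator of the ideal $(x,y)$; it is a gcd of $x$ and $y$, unique up to units, and it is a linear combination of $x$ and $y$. We write $\gcd(x,y)=1$ when it is a unit. Throughout, $K$ is the fraction field of $R$. We use four facts.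

1. If $\gcd(x,y)=1$ and $x\mid yz$, then $x\mid z$. (From $\alpha x+\beta y=1$ we get $z=\alpha xz+\beta yz$.)
2. If $\gcd(x,y)=\gcd(x,z)=1$, then $\gcd(x,yz)=1$. (Multiply $\alpha x+\beta y=1$ and $\alpha' x+\beta' z=1$.) In particular, coprime elements have coprime powers.
3. If $\gcd(e,f)=1$ and both $e$ and $f$ divide $w$, then $ef\mid w$. (Write $w=ew'$; by fact 1, $f\mid w'$.) Hence nonzero $k=ce$, $l=cf$ with $c=\gcd(k,l)$ and $\gcd(e,f)=1$ have $cef$ as a least common multiple.
4. $\gcd(cx,cy)=c\gcd(x,y)$, as one sees from the ideals.

**Example 1.** Every principal ideal domain is Bézout. Here is one that is not a PID: $R=\mathbb Z+X\mathbb Q[X]$, the polynomials over $\mathbb Q$ with integer constant term. To see that it is Bézout, let $f,g\in R$ be nonzero, let $h$ be their gcd in $\mathbb Q[X]$, and write $f=hf_1$, $g=hg_1$ with $uf_1+vg_1=1$ for some $u,v\in\mathbb Q[X]$. It suffices to show that $J=f_1R+g_1R$ equals $\gamma R$ for some $\gamma$. The constant terms $f_1(0),g_1(0)$ are not both $0$; let $\gamma\in\mathbb Q$ generate the group $\mathbb Zf_1(0)+\mathbb Zg_1(0)$. Then $f_1/\gamma$ and $g_1/\gamma$ have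 integer constant terms, so $J\subseteq\gamma R$. Conversely, for $w\in\mathbb Q[X]$ we have $Xw=(Xwu)f_1+(Xwv)g_1\in J$, so $X\mathbb Q[X]\subseteq J$. Moreover $J$ contains an element with constant term $\gamma$, hence $\gamma\in J$. So $J=\gamma R$.

In this ring $X=2\cdot\frac X2=4\cdot\frac X4=\cdots$: the element $X$ has an infinite chain of divisors $X,\frac X2,\frac X4,\dots$, each properly dividing the one before.

From now on $R$ is a Bézout domain and $0\neq W\in R$.

**Definition.** A *finite rank matrix factorization* of $W$ is a pair $(M,D)$, where $M=M^0\oplus M^1$ is a $\mathbb Z_2$-graded free $R$-module of finite rank and $D$ is an odd $R$-linear endomorphism with $D^2=W\,\mathrm{id}_M$. We write $v:M^1\to M^0$ and $u:M^0\to M^1$ for the components of $D$, so that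
$$vu=W,\qquad uv=W.\tag{1}$$

**Definition.** The category $\mathrm{hmf}(R,W)$ has the finite rank matrix factorizations as objects. Its morphisms $(M,D)\to(M',D')$ are the even $R$-linear maps $f:M\to M'$ with $D'f=fD$, modulo those of the form $D'h+hD$ with $h:M\to M'$ odd. These last maps are called *null-homotopic*. It is an $R$-linear additive category. A *strict isomorphism* is an even $R$-linear isomorphism with $D'f=fD$ on the nose; it is in particular an isomorphism in $\mathrm{hmf}(R,W)$.

**Definition.** An *elementary factorization* is one with $\mathrm{rk}\,M^0=\mathrm{rk}\,M^1=1$. Up to isomorphism these are the $e_v$, for $v$ a divisor of $W$, with $M=R\oplus R$ and $D=\begin{pmatrix}0&v\\W/v&0\end{pmatrix}$. The full subcategory $\mathbf{hef}(R,W)\subseteq\mathrm{hmf}(R,W)$ has as objects everything isomorphic in $\mathrm{hmf}(R,W)$ to a finite direct sum of elementary factorizations. Let $\iota:\mathbf{hef}(R,W)\to\mathrm{hmf}(R,W)$ be the inclusion.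

**Example 2.** Write an odd map $h$ on $e_v$ as $h_0:M^0\to M^1$, $h_1:M^1\to M^0$. Then $Dh+hD$ is $vh_0+h_1\frac Wv$ on $M^0$ and $\frac Wvh_1+h_0v$ on $M^1$. Taking $(h_0,h_1)=(1,0)$ shows that $v\,\mathrm{id}$ is null-homotopic, and $(h_0,h_1)=(0,1)$ shows that $\frac Wv\,\mathrm{id}$ is. Hence
$$\gcd(v,W/v)\cdot\mathrm{id}_{e_v}=0\quad\text{in }\mathrm{hmf}(R,W).\tag{2}$$
For instance $e_1$ and $e_W$ are zero objects, and so is $e_2$ in $\mathrm{hmf}(\mathbb Z,90)$, because $\gcd(2,45)=1$. The factorization of the opening section, $e_1\oplus e_{90}$, is zero up to homotopy.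

**Definition.** A nonzero $s\in R$ is *square-free* if there is no non-unit $d$ with $d^2\mid s$. The element $W$ is *critically-finite* if $W=W_0W_c$, where $W_0\neq0$ is square-free and $W_c=p_1^{n_1}\cdots p_N^{n_N}$ is a finite product of primes $p_i\in R$ with $n_i\geq2$.

**Example 3.** In $\mathbb Z$ every nonzero element is critically-finite; for $90$ take $W_0=10$, $W_c=3^2$. In $R=\mathbb Z+X\mathbb Q[X]$ the element $X$ is not. Indeed, an element of $R$ with zero constant term has the form $Xk$ with $k\in\mathbb Q[X]$. It equals $2^2\cdot\frac{Xk}4$, so it is not square-free; it also equals $2\cdot\frac{Xk}2$, a product of two non-units, so it is not prime. Hence a critically-finite $W_0p_1^{n_1}\cdots p_N^{n_N}$ has nonzero constant term.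

The question, posed by Dmitry Doryn, Calin Iuliu Lazaroiu and Mehdi Tavakol in "Elementary matrix factorizations over Bézout domains", arXiv:1801.02369 (2018), is whether $\iota$ is an equivalence of $R$-linear categories for every Bézout domain $R$ and every critically-finite $W$. Since $\iota$ is the inclusion of a full subcategory, it is $R$-linear and fully faithful. So the question is whether it is essentially surjective, that is, whether every finite rank matrix factorization is isomorphic in $\mathrm{hmf}(R,W)$ to a finite sum of $e_v$'s. The answer is yes, even before passing to homotopy.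

**Theorem A.** Let $R$ be a Bézout domain and let $W\neq0$ divide a power of a square-free element (for example, let $W$ be critically-finite). Then every finite rank matrix factorization of $W$ is strictly isomorphic to $e_{d_1}\oplus\dots\oplus e_{d_n}$ with $d_1\mid\dots\mid d_n\mid W$. The $d_i$ are unique up to units. In particular $\iota:\mathbf{hef}(R,W)\to\mathrm{hmf}(R,W)$ is an equivalence of $R$-linear categories.

After proving it we determine exactly, for arbitrary $W\neq 0$, when the strict decomposition holds (Theorem B) and when $\iota$ is an equivalence (Theorem C).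

## One matrix instead of two

Two square or rectangular matrices are *equivalent*, $v\sim v'$, if $v'=PvQ$ with $P,Q$ invertible over $R$. We first record what elimination can do over a Bézout domain.

**Lemma 1.** A row $(x_1,\dots,x_n)$ can be brought to $(g,0,\dots,0)$ with $g=\gcd(x_1,\dots,x_n)$ by right multiplication with an element of $GL_n(R)$; likewise for columns. If $\gcd(p,q)=1$, then $(p,q)$ is the first row of a matrix in $SL_2(R)$.

*Proof.* For $n=2$ and $(x,y)=g(x',y')\neq(0,0)$ with $\alpha x'+\beta y'=1$ we have
$$(x,y)\begin{pmatrix}\alpha&-y'\\\beta&x'\end{pmatrix}=(\alpha x+\beta y,\,-xy'+yx')=(g,0),$$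
and the matrix has determinant $\alpha x'+\beta y'=1$. For larger $n$, iterate; transpose for columns. If $\alpha p+\beta q=1$, then $\begin{pmatrix}p&q\\-\beta&\alpha\end{pmatrix}$ has determinant $1$. $\square$

**Definition.** A square matrix $v$ over $R$ with $\det v\neq0$ is a *$W$-factor* if $Wv^{-1}$ has entries in $R$.

The matrix $\begin{pmatrix}6&10\\0&15\end{pmatrix}$ is a $90$-factor. It is not a $30$-factor, as $30v^{-1}=\frac13u$ is not integral. The property is invariant under $\sim$. A diagonal block of a block triangular $W$-factor is again a $W$-factor, because the inverse of a block triangular matrix has the inverses of the diagonal blocks on its diagonal.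

**Lemma 2.** Let $(M,D)$ be a finite rank matrix factorization of $W$. Then $M^0$ and $M^1$ have the same rank, and in bases $v$ is a $W$-factor with $u=Wv^{-1}$; conversely every $W$-factor arises. Strict isomorphisms are pairs $P\oplus Q$ of invertible matrices with $v'=PvQ^{-1}$. If $v\sim\mathrm{diag}(d_1,\dots,d_n)$, then each $d_i\mid W$ and $(M,D)$ is strictly isomorphic to $\bigoplus_i e_{d_i}$.

*Proof.* By (1) and $W\neq0$, both $u$ and $v$ are injective, so the ranks agree. Then $vu=W$ says $\det v\ne0$ and $u=Wv^{-1}$; conversely, for a $W$-factor $v$ the pair $v$, $u=Wv^{-1}$ satisfies (1). An even isomorphism $P\oplus Q$ (with $P$ on $M^0$, $Q$ on $M^1$) commutes with the differentials iff $Pv=v'Q$ and $Qu=u'P$. The first equation says $v'=PvQ^{-1}$, and it implies the second, since $QuP^{-1}=W(PvQ^{-1})^{-1}=Wv'^{-1}=u'$. If $v'=\Delta=\mathrm{diag}(d_i)$, then $u'=W\Delta^{-1}$ is integral, so $d_i\mid W$, and $(M',D')=\bigoplus_i e_{d_i}$. $\square$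

So Theorem A is about diagonalizing $W$-factors. For size $n=1$ there is nothing to do. Size $2$ already contains the difficulty.

## Two by two, and where the naive choice breaks

By Lemma 1 applied to the first column, a $2\times2$ $W$-factor can be made upper triangular. Suppose it is $B=\begin{pmatrix}a&b\\0&c\end{pmatrix}$ with $\gcd(a,b,c)=1$. For $U\in SL_2(R)$ with first row $(p,q)$, the first row of $UB$ is $(pa,\,pb+qc)$. If this row is coprime we finish exactly as with $90$: column operations make it $(1,0)$, and clearing the first column leaves $\mathrm{diag}(1,\ast)$, where $\ast$ is $ac$ up to a unit by determinants. Which $a,c$ occur? We have $WB^{-1}=\frac W{ac}\begin{pmatrix}c&-b\\0&a\end{pmatrix}$, so $ac$ divides $Wa,Wb,Wc$, hence their gcd, which is $W$. This suggests isolating one condition.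

> **Condition (K$_W$).** For all $a,b,c\in R$ with $\gcd(a,b,c)=1$ and $ac\mid W$ there are $p,q\in R$ with $\gcd(pa,\;pb+qc)=1$.

Such $p,q$ are automatically coprime, since a common divisor of $p$ and $q$ divides both $pa$ and $pb+qc$.

How should one find $p,q$? Try $p=1$, so that we need $x$ with $\gcd(a,b+xc)=1$. The integer recipe took for $x$ the primes of $a$ that do not divide $b$. Without primes, the sensible substitute is to remove from $a$ what it shares with $b$:
$$g=\gcd(a,b),\qquad x=a/g .$$
For $(6,10,15)$ this gives $x=3$, as before. For $(4,2,3)$, a $12$-factor, it gives $x=2$ and $b+xc=8$, with $\gcd(4,8)=4$. It fails.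

Let us see at which line the argument fails. Put $d=\gcd(b+xc,a)$ and let $\epsilon=\gcd(d,g)$. Since $\epsilon$ divides $b$ and $b+xc$, it divides $xc$. To conclude that $\epsilon\mid c$ we need $\epsilon$ coprime to $x$; we know $\epsilon\mid g$, so we want $\gcd(g,x)=1$. In the example $g=x=2$. The trouble is precisely that $g$ and $a/g$ may share a factor.

One may try to repair this by stripping repeatedly, dividing $a$ by $\gcd(a,b),\gcd(a,b^2),\dots$ until nothing in common with $b$ is left. In $\mathbb Z+X\mathbb Q[X]$ with $a=X$, $b=2$ we have $\gcd(X,2^k)=2^k$ for all $k$, so the process never ends.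

For $(4,2,3)$ something else works. Use $s=6$, which has the same primes as $W=12$ and is square-free. With $g=\gcd(2,6)=2$ and $x=6/2=3$ we get $b+xc=11$, coprime to $4$.

## A square-free modulus

If $s$ is square-free and $s=gx$, then $\gcd(g,x)^2\mid s$, so $\gcd(g,x)=1$. This is exactly the missing coprimality. So we should cut up not $a$ but a square-free $s$ such that $a$ divides a power of $s$. The first lemma makes the choice of $x$ work.

**Lemma 3.** Let $s\in R\setminus\{0\}$ be square-free and $\gcd(b,c)=1$. Then there is $x\in R$ with $\gcd(b+xc,s)=1$.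

*Proof.* Let $g=\gcd(b,s)$ and $x=s/g$. As just noted, $\gcd(g,x)=1$. Let $d=\gcd(b+xc,s)$; we show that $d$ is a unit.

First, $d$ is coprime to $g$. Let $\epsilon=\gcd(d,g)$. Then $\epsilon\mid g\mid b$, and $\epsilon\mid b+xc$, so $\epsilon\mid xc$. As $\epsilon\mid g$ is coprime to $x$, fact 1 gives $\epsilon\mid c$. Hence $\epsilon\mid\gcd(b,c)=1$.

Second, $d\mid s=gx$ and $\gcd(d,g)=1$ give $d\mid x$. Then $d\mid (b+xc)-xc=b$, so $d\mid\gcd(b,s)=g$. Being coprime to $g$ and a divisor of $g$, the element $d$ is a unit. $\square$

The next lemma supplies the modulus $s$. This is the only place where the definition of critically-finite enters.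

**Lemma 4.** If $W$ is critically-finite, then $W$ divides a power of a square-free element $s\neq0$.

*Proof.* We first show that if $t\neq0$ is square-free, $p$ is prime and $p\nmid t$, then $tp$ is square-free. Let $d^2\mid tp$. If $p\mid d$, then $p^2\mid tp$, so $p\mid t$, a contradiction. If $p\nmid d$, then $\gcd(p,d)=1$, because $p$ is irreducible. So $d^2$ is coprime to $p$, hence $d^2\mid t$ and $d$ is a unit.

Now write $W=W_0p_1^{n_1}\cdots p_N^{n_N}$. Start from $W_0$ and multiply successively by pairwise non-associated representatives of those $p_i$ that do not divide $W_0$. At each stage the new prime $p$ does not divide the current element: otherwise it would divide $W_0$ or one of the primes already used, and in the latter case it would be associated to that prime. So the resulting $s$ is square-free. It is divisible by $W_0$ and by every $p_i$, so $W\mid s^{1+n_1+\dots+n_N}$. $\square$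

In Example 3 the element $X\in\mathbb Z+X\mathbb Q[X]$ does not divide any power of a square-free element either: if $X\mid s^k$, then $s$ has zero constant term, and such an $s$ is divisible by $2^2$.

We now put the two lemmas together. The one remaining point is that in (K$_W$) only the triple $a,b,c$ is coprime, while Lemma 3 needs $\gcd(b,c)=1$.

**Lemma 5.** If $W\neq 0$ divides a power of a square-free element, then (K$_W$) holds, and one can take $p=1$.

*Proof.* Let $W\mid s^k$ with $s$ square-free, $\gcd(a,b,c)=1$ and $ac\mid W$. Then $c\neq0$, so $h=\gcd(b,c)\neq0$; write $b=hb'$, $c=hc'$. We have $\gcd(b',c')=1$ and $\gcd(h,a)=\gcd(a,b,c)=1$. Lemma 3 gives $x$ with $\gcd(b'+xc',s)=1$. By fact 2, $b'+xc'$ is coprime to $s^k$, hence to its divisor $W$ and to the divisor $a$ of $W$. So $a$ is coprime to both $h$ and $b'+xc'$, and therefore to $h(b'+xc')=b+xc$. Take $p=1$, $q=x$. $\square$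

## From two by two to $n$ by $n$

We now show that (K$_W$), a statement about triples, suffices for all sizes. The plan is induction. We put the lower right block in diagonal form, use the divisibility $d_2\mid\dots\mid d_n$ to push the problem into the upper left $2\times2$ corner, and solve it there with (K$_W$).

**Proposition 6.** If (K$_W$) holds, every $W$-factor $v$ is equivalent to $\mathrm{diag}(d_1,\dots,d_n)$ with $d_1\mid d_2\mid\dots\mid d_n$.

*Proof.* Induction on $n$, the size of $v$; the case $n\leq1$ is trivial. Let $n\geq2$.

**Step 1.** *The aim is to use induction on an $(n-1)\times(n-1)$ block.* By Lemma 1, row operations turn the first column into $(a,0,\dots,0)^T$, so $v\sim\begin{pmatrix}a&*\\0&v'\end{pmatrix}$, and $v'$ is a $W$-factor of size $n-1$. By induction, operations on rows and columns $2,\dots,n$ bring $v'$ to $\mathrm{diag}(d_2,\dots,d_n)$ with $d_2\mid\dots\mid d_n$. Call the resulting first row $(a,b_2,\dots,b_n)$.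

**Step 2.** *The aim is to empty the first row beyond position $2$ without disturbing row $2$.* Apply Lemma 1 to the entries $a,b_3,\dots,b_n$ of the first row, using operations on columns $1,3,\dots,n$ only. The first row becomes $(y,b_2,0,\dots,0)$. The columns involved have zero entries in row $2$, so row $2$ is still $(0,d_2,0,\dots,0)$. In row $i\geq3$ all entries were divisible by $d_i$, and they remain so; hence they are divisible by $d_2$. The matrix is now
$$\begin{pmatrix}B&0\\C&E\end{pmatrix},\qquad B=\begin{pmatrix}y&b_2\\0&d_2\end{pmatrix},\qquad d_2\text{ divides all entries of }C\text{ and }E,\tag{3}$$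
and $B$, a diagonal block, is a $W$-factor.

**Step 3.** *The aim is to check that $B$, divided by the gcd of its entries, falls under* (K$_W$). Let $e=\gcd(y,b_2,d_2)$, which is nonzero because $yd_2=\det B\neq0$, and write $(y,b_2,d_2)=e(y',b',d')$, so $\gcd(y',b',d')=1$. Since
$$WB^{-1}=\frac W{yd_2}\begin{pmatrix}d_2&-b_2\\0&y\end{pmatrix}$$
is integral, $yd_2$ divides $Wy$, $Wb_2$ and $Wd_2$, hence $yd_2\mid We$. This reads $e^2y'd'\mid We$, that is, $ey'd'\mid W$. In particular $y'd'\mid W$, and (K$_W$) gives $p,q$ with $\gcd(py',\,pb'+qd')=1$.

**Step 4.** *The aim is to make $e$ appear in the corner.* As $\gcd(p,q)=1$, Lemma 1 gives $U\in SL_2(R)$ with first row $(p,q)$. The first row of $UB$ is $e\cdot(py',pb'+qd')$, that is, $e$ times a coprime row. By Lemma 1 there is $V\in GL_2(R)$ with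
$$UBV=\begin{pmatrix}e&0\\f&h\end{pmatrix},\qquad e\mid f,\ e\mid h,$$
where the divisibility holds because $e$ divides all entries of $B$.

**Step 5.** *The aim is to split off $e$ from the full matrix.* Apply $U$ to rows $1,2$ and $V$ to columns $1,2$ of the matrix in (3). The upper right block stays $0$, the lower left block becomes $CV$, and $E$ is unchanged. So the first row is $(e,0,\dots,0)$. Moreover $e$ divides every entry, because $e\mid d_2$ and $d_2$ divides the entries of $CV$ and $E$. Subtracting multiples of the first row clears the first column and changes nothing else. Hence $v\sim(e)\oplus v''$, where $v''$ is a $W$-factor of size $n-1$ all of whose entries are divisible by $e$. By induction $v''\sim\mathrm{diag}(d_2'',\dots,d_n'')$ with successive divisibility, and $e\mid d_2''$ since equivalence preserves divisibility of all entries by $e$. $\square$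

For uniqueness we recall determinantal divisors. For a square matrix $v$ with $\det v\neq0$ let $\Delta_k$ be the gcd of its $k\times k$ minors, $\Delta_0=1$. By the Cauchy–Binet formula, the $k\times k$ minors of $PvQ$ are linear combinations of those of $v$; so $\Delta_k$ is invariant under equivalence, up to units. By Laplace expansion $\Delta_{k-1}\mid\Delta_k$, and as $\Delta_n=\det v\neq0$, all $\Delta_k$ are nonzero. For $\mathrm{diag}(d_1,\dots,d_n)$ with $d_1\mid\dots\mid d_n$, every nonzero $k\times k$ minor is, up to sign, a product $d_{i_1}\cdots d_{i_k}$ with $i_1<\dots<i_k$, so $i_j\geq j$, and it is divisible by $d_1\cdots d_k$. Hence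
$$\Delta_k=d_1\cdots d_k,\qquad d_k=\Delta_k/\Delta_{k-1}\qquad\text{up to units.}\tag{4}$$

*Proof of Theorem A.* By Lemma 4 a critically-finite $W$ does divide a power of a square-free element. By Lemma 5, (K$_W$) holds. By Proposition 6 the matrix $v$ of any factorization is equivalent to $\mathrm{diag}(d_1,\dots,d_n)$ with $d_1\mid\dots\mid d_n$, and by Lemma 2 the factorization is strictly isomorphic to $\bigoplus e_{d_i}$, with $d_n\mid W$. By Lemma 2 again, a strict isomorphism makes the matrices equivalent, so (4) shows that the $d_i$ are unique up to units. Finally, $\iota$ is $R$-linear and fully faithful as the inclusion of a full subcategory. A strict isomorphism is an isomorphism in $\mathrm{hmf}(R,W)$, so $\iota$ is essentially surjective. Hence it is an equivalence of $R$-linear categories. $\blacksquare$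

## Strict splitting and Picard groups of quotients

What if $W$ divides no power of a square-free element? The obstruction in the $2\times2$ case is a module. If $\gcd(a,b,c)=1$, then $R^2/\begin{pmatrix}a&b\\0&c\end{pmatrix}R^2$ is locally cyclic, and the question is whether it is cyclic. Locally trivial modules of rank one are measured by the Picard group.

**Definition.** For a commutative ring $A$, $\mathrm{Pic}(A)$ is the group of isomorphism classes of *invertible* modules, that is, finitely generated projective modules of constant rank $1$. "$\mathrm{Pic}(A)=0$" means that all of them are free; for $A=0$ this holds.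

We recall the textbook facts we need. An invertible module $L$ is finitely presented and faithful, $L/\mathfrak mL$ is one-dimensional over $A/\mathfrak m$ for each maximal $\mathfrak m$, and $L\otimes_AA'$ is invertible over $A'$. A finitely presented module that is locally free of rank $1$ is invertible. If $A$ is a finite product of local rings, then $\mathrm{Pic}(A)=0$.

**Example 4.** $\mathrm{Pic}(\mathbb Z/d)=0$ for $d\neq0$, since $\mathbb Z/d$ is a finite product of local rings (or $0$). A nonzero Picard group occurs for $A=\mathbb Z[\sqrt{-5}]$ and $I=(2,1+\sqrt{-5})$. The ideal $I^2$ is generated by $4$, $2+2\sqrt{-5}$ and $-4+2\sqrt{-5}$. It contains $(2+2\sqrt{-5})-(-4+2\sqrt{-5})=6$, hence $6-4=2$, so $I^2=(2)$ and $I$ is invertible. If $I=(\alpha)$, then $\alpha^2=\pm2$, as the units are $\pm1$. So the norm of $\alpha$ is $2=x^2+5y^2$, which has no integer solution.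

Write $S=R/WR$.

**Theorem B (strict version).** For a Bézout domain $R$ and $W\neq0$ the following are equivalent:

1. every finite rank matrix factorization of $W$ is strictly isomorphic to $\bigoplus e_{d_i}$ with $d_1\mid\dots\mid d_n\mid W$;
2. every finitely presented $R/W$-module is a finite direct sum of cyclic modules;
3. $\mathrm{Pic}(R/dR)=0$ for every divisor $d$ of $W$;
4. (K$_W$).

Two lemmas prepare the proof. The first says that an invertible module cannot be a nontrivial sum of cyclic modules without being cyclic itself. The second translates modules into $W$-factors.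

**Lemma 7.** Let $0\neq d\in R$ and let $L$ be an invertible $R/d$-module which is a finite direct sum of cyclic $R$-modules. Then $L\cong R/d$.

*Proof.* Write $L\cong\bigoplus_i R/I_i$; as $dL=0$, we have $d\in I_i$. For a maximal ideal $\mathfrak m\ni d$, the quotient $L/\mathfrak mL\cong\bigoplus_iR/(I_i+\mathfrak m)$ is one-dimensional over $R/\mathfrak m$, so exactly one $I_i$ is contained in $\mathfrak m$. A maximal ideal not containing $d$ contains no $I_i$. So no maximal ideal contains two of the $I_i$: they are pairwise comaximal. By the Chinese remainder theorem $L\cong R/\bigcap_iI_i$. Since $L$ is a faithful $R/d$-module, its annihilator $\bigcap_iI_i$ in $R$ is $dR$. $\square$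

**Lemma 8.** Every finitely presented $S$-module $N$ is isomorphic to $\mathrm{coker}(v)=R^n/vR^n$ for some $W$-factor $v$.

*Proof.* Lifting a presentation of $N$ from $S$ to $R$ and adding the relations $WR^n$, we get $N=R^n/AR^m$ with $WR^n\subseteq AR^m$. We want independent generators of $AR^m$. By Lemma 1, bring the first row of $A$ to $(g,0,\dots,0)$. If $g\neq0$, set the first column aside and continue in the next row with the remaining columns; if $g=0$, continue in the next row with all columns. The result is a column echelon form whose nonzero columns are linearly independent. So $AR^m$ is free on them. It lies in $R^n$ and contains $WR^n$, so its rank is $n$, and $AR^m=vR^n$ with $v$ an $n\times n$ matrix, $\det v\neq0$. From $WR^n\subseteq vR^n$ we get an integral matrix $u$ with $W\cdot I=vu$, so $Wv^{-1}=u$ is integral. $\square$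

*Proof of Theorem B.*

**Step (4)⇒(1).** *This is the diagonalization already done:* Proposition 6 and Lemma 2.

**Step (1)⇒(2).** *We pass to cokernels.* Let $N$ be a finitely presented $S$-module, $N\cong\mathrm{coker}(v)$ by Lemma 8. A strict isomorphism of $(v,Wv^{-1})$ with $\bigoplus e_{d_i}$ gives $v\sim\mathrm{diag}(d_i)$, hence $\mathrm{coker}(v)\cong\bigoplus R/d_i$.

**Step (2)⇒(3).** *We apply (2) to an invertible module.* Let $d\mid W$ and let $L$ be an invertible $R/d$-module. It is finitely presented over $R/d$, hence over $S$, because $R/d=S/dS$ is finitely presented over $S$. By (2) it is a finite direct sum of cyclic modules, and Lemma 7 gives $L\cong R/d$.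

**Step (3)⇒(4).** *We read $p,q$ off a generator of a cyclic module.* Let $\gcd(a,b,c)=1$, $d=ac\mid W$, $A=\begin{pmatrix}a&b\\0&c\end{pmatrix}$ and $N=R^2/AR^2$. Note $d\neq0$.

First we show that $N$ is an invertible $R/d$-module. As $A\,\mathrm{adj}(A)=d\cdot I$, we have $dN=0$, and $N=(R/d)^2/A(R/d)^2$ is finitely presented over $R/d$. Let $\mathfrak m$ be a maximal ideal. Since $(a,b,c)=R$, some entry of $A$ is a unit in $R_{\mathfrak m}$. Using it to clear its row and column, we get $A\sim\mathrm{diag}(1,d)$ over $R_{\mathfrak m}$, where the second entry is $d$ up to a unit by determinants. So $N_{\mathfrak m}\cong R_{\mathfrak m}/d$. Hence $N$ is finitely presented and locally free of rank $1$ over $R/d$, so it is invertible.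

By (3), $N\cong R/d$. So $N$ is generated by the class of some $w\in R^2$.

If $w=0$, then $N=0$, so $A$ is invertible, $a$ is a unit, and $(p,q)=(1,0)$ works.

If $w\neq0$, write $w=gw'$ with $w'=(w_1,w_2)^T$ and $\gcd(w_1,w_2)=1$. Since $w\in Rw'$, the class of $w'$ also generates $N$, that is,
$$R^2=Rw'+AR^2.$$
Let $(p,q)=(-w_2,w_1)$ and let $\pi:R^2\to R$ be multiplication by the row $(p,q)$. It is surjective because $\gcd(p,q)=1$, and $\pi(w')=-w_2w_1+w_1w_2=0$. So $R=\pi(R^2)=\pi(AR^2)$. The row $(p,q)A$ is $(pa,\,pb+qc)$, so $\pi(AR^2)$ is the ideal $(pa,\,pb+qc)$. It equals $R$, which is (K$_W$). $\blacksquare$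

## Only squares matter up to homotopy

In $\mathrm{hmf}(R,W)$ the factorization $e_v$ is annihilated by $\gcd(v,W/v)$, by (2), and the square of this element divides $W$. So up to homotopy one should see only elements whose square divides $W$. This is made precise by the next theorem.

**Theorem C (homotopy version).** For a Bézout domain $R$ and $W\neq0$: $\iota$ is an equivalence if and only if $\mathrm{Pic}(R/gR)=0$ for every $g\in R$ with $g^2\mid W$. In that case $(M,D)\cong\bigoplus e_{d_i}$ in $\mathrm{hmf}(R,W)$, where $d_k=\Delta_k/\Delta_{k-1}$ and $\Delta_k$ is the gcd of the $k\times k$ minors of $v$ ($\Delta_0=1$).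

**Example 5.** Let $R=\mathbb Z+X\mathbb Q[X]$ and $W=X$. Theorem A does not apply, as seen after Lemma 4. If $g^2\mid X$, then $g$ has degree $0$ for degree reasons, so $g=m$ is a nonzero integer. Taking constant terms modulo $m$ gives a surjection $R\to\mathbb Z/m$ with kernel $m\mathbb Z+X\mathbb Q[X]=mR$, so $R/mR\cong\mathbb Z/m$ and its Picard group is $0$ by Example 4. Hence $\iota$ is an equivalence for $W=X$.

### Necessity: a functor that kills free modules

For $X=(M,D)$ put $N_X=M^0/vM^1$. This is an $S$-module, because $WM^0=vuM^0\subseteq vM^1$. For $g$ with $g^2\mid W$ and an $S$-module $N$ put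
$$H(N)=N[g]\,/\,(W/g)N,\qquad N[g]=\{x\in N:gx=0\}.\tag{5}$$
It makes sense since $g\cdot(W/g)N=WN=0$. For $R=\mathbb Z$, $W=4$, $g=2$ we have $H(N)=N[2]/2N$, so $H(\mathbb Z/4)=0$ and $H(\mathbb Z/2)=\mathbb Z/2$.

**Lemma 9.** $X\mapsto H(N_X)$ is a well-defined additive functor on $\mathrm{hmf}(R,W)$, and $H(N_{e_t})$ is cyclic for every $t\mid W$.

*Proof.* A morphism $f:X\to X'$ has components $f^0,f^1$ with $f^0v=v'f^1$, so it induces $N_f:N_X\to N_{X'}$. Both $X\mapsto N_X$ on strict morphisms and $H$ on $S$-modules are additive functors. We must show that null-homotopic maps go to zero.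

If $f=D'h+hD$ with $h_0:M^0\to M'^1$ and $h_1:M^1\to M'^0$, then $f^0=v'h_0+h_1u$. Modulo $v'M'^1$ only $h_1u$ remains, so $N_f$ is the composite
$$N_X\xrightarrow{\ u\ }M^1/WM^1\xrightarrow{\ h_1\ }N_{X'}.$$
The first map is well defined because $uvM^1=WM^1$, the second because $h_1(WM^1)\subseteq WM'^0\subseteq v'M'^1$. So $N_f$ factors through a finitely generated free $S$-module. Now $H(S)=0$: for $x\in R$ we have $gx\in WR$ iff $x\in(W/g)R$, so $S[g]=(W/g)S$. Hence $H(N_f)=0$.

For $X=e_t$ we have $N_X=R/t$. Moreover $gx\in tR$ iff $x\in\frac t{\gcd(t,g)}R$, so $(R/t)[g]$ is cyclic, and so is its quotient $H(R/t)$. $\square$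

*Proof of Theorem C, "only if".* *We recover a given invertible module $L$ from $\mathrm{hmf}$ by means of $H$.* Let $\iota$ be an equivalence, $g^2\mid W$, and let $L$ be an invertible $R/g$-module. It is finitely presented over $R/g$, hence over $S$, so $L\cong N_X$ for some $X$ by Lemmas 8 and 2. By assumption $X\cong\bigoplus e_{t_i}$ in $\mathrm{hmf}(R,W)$, a finite sum. So by Lemma 9, $H(L)\cong\bigoplus H(N_{e_{t_i}})$ is a finite direct sum of cyclic modules. On the other hand $gL=0$ gives $L[g]=L$, and $g\mid W/g$ gives $(W/g)L=0$; so $H(L)=L$. By Lemma 7, $L\cong R/g$.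

### Sufficiency: invert everything prime to one element $g_0$

Assume $\mathrm{Pic}(R/g)=0$ whenever $g^2\mid W$. Let $X=(M,D)$ be given by a $W$-factor $v$ of size $n$, with $\Delta_k$, $d_k$ as in the theorem; recall that the $\Delta_k$ are nonzero and $\Delta_{k-1}\mid\Delta_k$.

**Step 1.** *We find the candidate $Y$ for the decomposition and compare it with $X$ locally.* Let $\mathfrak m$ be a maximal ideal. If $x,y\in R_{\mathfrak m}$ are not both zero, write $(x,y)=\gamma(x',y')$ with $\alpha x'+\beta y'=1$. One of $x',y'$ is a unit in the local ring $R_{\mathfrak m}$, so one of $x,y$ divides the other: $R_{\mathfrak m}$ is a valuation domain. Hence over $R_{\mathfrak m}$ we can move an entry of $v$ that divides all others to the corner, clear its row and column, and iterate. So $v$ is equivalent over $R_{\mathfrak m}$ to a diagonal matrix with successively dividing entries. The $k\times k$ minors of $v$ generate the ideal $\Delta_kR_{\mathfrak m}$, so by (4) over $R_{\mathfrak m}$ these entries are $d_1,\dots,d_n$ up to units. Therefore $d_k\mid d_{k+1}$ in $R_{\mathfrak m}$, and $d_k\mid W$ in $R_{\mathfrak m}$ by Lemma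 2. As this holds for every $\mathfrak m$ and $R=\bigcap_{\mathfrak m}R_{\mathfrak m}$, it holds in $R$. Put $Y=\bigoplus e_{d_i}$. By Lemma 2 over $R_{\mathfrak m}$, $X_{\mathfrak m}\cong Y_{\mathfrak m}$ strictly for every $\mathfrak m$.

**Step 2.** *We single out one element $g_0$ with $g_0^2\mid W$ that contains all the homotopy information.* Let $k_i=\gcd(d_i,W/d_i)$. Then $k_i^2\mid d_i\cdot\frac W{d_i}=W$. Let $g_0=\mathrm{lcm}(k_1,\dots,k_n)$. We claim $g_0^2\mid W$. It suffices to show that if $k^2\mid W$ and $l^2\mid W$, then $\mathrm{lcm}(k,l)^2\mid W$, and to iterate. Write $k=ce$, $l=cf$ with $c=\gcd(k,l)$ and $\gcd(e,f)=1$, and $W=c^2w$. Then $e^2\mid w$ and $f^2\mid w$, and $e^2,f^2$ are coprime, so $e^2f^2\mid w$ by fact 3. Hence $\mathrm{lcm}(k,l)^2=(cef)^2\mid W$.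

Let $T=\{t\in R:t\neq0,\ \gcd(t,g_0)=1\}$. It is multiplicative by fact 2. Let $R_0=T^{-1}R$; as a localization of a Bézout domain it is a Bézout domain.

**Step 3.** *We show $\mathrm{Pic}(R_0/d)=0$ for all $0\neq d\in R_0$, so that Theorem B applies over $R_0$.* Multiplying by a unit of $R_0$, we may take $d\in R$. If $g_0$ is a unit, then $T=R\setminus\{0\}$, $R_0=K$ and $R_0/d=0$. Let $g_0$ be a non-unit.

First, $g_0$ lies in the Jacobson radical of $R_0$. Let $t\in T$ and $x\in R$. The element $t+xg_0$ is coprime to $g_0$, because $t$ is. It is nonzero, because $0$ is not coprime to the non-unit $g_0$. So $t+xg_0\in T$, and $1+\frac xtg_0=\frac{t+xg_0}t$ is a unit of $R_0$.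

Now let $L$ be an invertible $R_0/d$-module and $g=\gcd(d,g_0)$. Then $L/g_0L$ is an invertible module over $R_0/(d,g_0)=R_0/gR_0$. Elements of $T$ are coprime to $g_0$, hence to $g$, hence are units modulo $g$; so $R_0/gR_0=R/gR$. Since $g^2\mid g_0^2\mid W$, our assumption says that $L/g_0L$ is free of rank $1$ over $R/gR$, so cyclic. By Nakayama's lemma $L$ is cyclic. A cyclic faithful $R_0/d$-module is isomorphic to $R_0/d$.

**Step 4.** *We decompose $X$ over $R_0$.* By Step 3 and Theorem B, (3)⇒(1), applied to $R_0$ and $W$, the factorization $T^{-1}X$ is strictly isomorphic to a direct sum of elementary factorizations with successively dividing parameters. The $k\times k$ minors of $v$ generate $\Delta_kR_0$ in $R_0$, so by (4) the parameters are $d_1,\dots,d_n$ up to units of $R_0$. Changing a parameter by a unit does not change the strict isomorphism class, by Lemma 2. So $T^{-1}X\cong T^{-1}Y$ in $\mathrm{hmf}(R_0,W)$.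

**Step 5.** *We show that nothing is lost on the homotopy side in passing from $R$ to $R_0$.* Let $X',X''\in\{X,Y\}$, with underlying modules $M',M''$. The module $\mathrm{Hom}_{\mathrm{hmf}}(X',X'')$ is the even cohomology of the $2$-periodic complex $\mathrm{Hom}_R(M',M'')$ with differential $f\mapsto D''f-(-1)^{|f|}fD'$: even cocycles are the maps with $D''f=fD'$, and even coboundaries are the $D''h+hD'$ with $h$ odd. The modules are free of finite rank and localization is exact, so this cohomology commutes with localization of $R$.

We claim that each $t\in T$ acts bijectively on $\mathrm{Hom}_{\mathrm{hmf}(R,W)}(X',X'')$. Bijectivity can be checked at each maximal ideal $\mathfrak m$. There, by Step 1, we may replace $X'$ and $X''$ by $Y$. So it suffices to consider the modules $\mathrm{Hom}_{\mathrm{hmf}}(e_{d_i},e_{d_j})_{\mathfrak m}$. By (2), $k_i\,\mathrm{id}_{e_{d_i}}=0$, so $k_i$ annihilates this module. Since $k_i\mid g_0$, we have $\gcd(t,k_i)=1$, say $\alpha t+\beta k_i=1$. Then multiplication by $\alpha$ is inverse to multiplication by $t$.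

A module on which every $t\in T$ acts bijectively equals its localization at $T$. Hence
$$\mathrm{Hom}_{\mathrm{hmf}(R,W)}(X',X'')\longrightarrow\mathrm{Hom}_{\mathrm{hmf}(R_0,W)}(T^{-1}X',T^{-1}X'')\tag{6}$$
is bijective for all $X',X''\in\{X,Y\}$.

**Step 6.** *We descend the isomorphism.* Let $\varphi:T^{-1}X\to T^{-1}Y$ be the isomorphism of Step 4 in $\mathrm{hmf}(R_0,W)$ and $\psi$ its inverse. By surjectivity in (6) they are images of morphisms $f:X\to Y$ and $f':Y\to X$ in $\mathrm{hmf}(R,W)$. Localization is a functor, so $f'f$ and $\mathrm{id}_X$ have the same image, as do $ff'$ and $\mathrm{id}_Y$. By injectivity in (6) for the pairs $(X,X)$ and $(Y,Y)$, $f'f=\mathrm{id}_X$ and $ff'=\mathrm{id}_Y$. So $X\cong Y=\bigoplus e_{d_i}$ in $\mathrm{hmf}(R,W)$. Hence $\iota$ is essentially surjective, and it is an equivalence. $\blacksquare$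

**Remark (critically-finite $W$ seen through Theorem C).** Let $W=W_0W_c$ be critically-finite. Move the $p_i$ that divide $W_0$ into $W_c$ and combine associated primes. A prime $p\mid W_0$ divides $W_0$ only once, so afterwards $\gcd(W_0,W_c)=1$, with $W_0$ still square-free. If $g^2\mid W$, then $h=\gcd(g,W_0)$ has $h^2\mid W_0W_c$ and $h^2$ is coprime to $W_c$. So $h^2\mid W_0$ and $h$ is a unit. Hence $g$ is coprime to $W_0$ and divides $W_c$, so it is a unit times a finite product of primes. Each $p_iR$ is maximal: if $p_i\nmid x$, then $\gcd(p_i,x)=1$, so $(p_i,x)=R$. By the Chinese remainder theorem $R/g$ is a finite product of local rings (or $0$), so $\mathrm{Pic}(R/g)=0$, in agreement with Theorem A.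

## All $W$ at once: elementary divisor domains

**Definition.** A domain $R$ is an *elementary divisor domain* if every matrix over $R$, of any shape, is equivalent to a diagonal one whose diagonal entries divide each other successively, $d_1\mid d_2\mid\cdots$.

For instance $\mathbb Z$ is one, by the Smith normal form. Helmer's conjecture, recorded as open together with the question above, is that every Bézout domain is an elementary divisor domain.

**Corollary D.** A Bézout domain $R$ is an elementary divisor domain if and only if $\iota$ is an equivalence for every $W\neq0$. So removing the hypothesis "critically-finite" altogether makes the statement equivalent to Helmer's conjecture.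

*Proof.* **Step 1.** *We show that $R$ is an elementary divisor domain iff (K$_W$) holds for all $W\neq0$.* This can be quoted from I. Kaplansky, *Elementary divisors and modules*, Trans. AMS 66 (1949), Thm 5.2: a Hermite domain, in particular a Bézout domain (see Lemma 1), is an elementary divisor domain iff whenever $\gcd(a,b,c)=1$ there are $p,q$ with $\gcd(pa,pb+qc)=1$. If $c=0$, then $(p,q)=(1,0)$ works; if $a=0$, choose $pb+qc=1$; and if $ac\neq0$, the triple is covered by (K$_W$) with $W=ac$. So the criterion says exactly that (K$_W$) holds for all $W\neq0$. With the tools at hand we can also argue directly.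

Suppose $R$ is an elementary divisor domain and $W\neq0$. A $W$-factor $v$ is then equivalent to a diagonal matrix with successively dividing entries, so condition (1) of Theorem B holds by Lemma 2, and hence (K$_W$).

Conversely, suppose (K$_W$) holds for all $W\neq0$, and let $A$ be any matrix, of rank $r$ over $K$. If $r=0$ there is nothing to do. Column operations as in the proof of Lemma 8 give $A\sim(A'\mid0)$, where $A'$ has $r$ linearly independent columns. The same with rows gives $A'\sim\begin{pmatrix}A''\\0\end{pmatrix}$, where $A''$ has $r$ rows and $r$ columns and rank $r$. So $\det A''\neq0$, and $A''$ is a $W$-factor for $W=\det A''$, since $W(A'')^{-1}=\mathrm{adj}(A'')$. By Proposition 6, $A''\sim\mathrm{diag}(d_1,\dots,d_r)$ with $d_1\mid\dots\mid d_r$. So $A$ is equivalent to the diagonal matrix with diagonal entries $d_1,\dots,d_r,0,\dots,0$.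

**Step 2.** *We translate both sides into Picard groups.* By Theorem B, (3)⇔(4), condition (K$_W$) holds for all $W\neq0$ iff $\mathrm{Pic}(R/d)=0$ for all $d\neq0$. By Theorem C, if $\mathrm{Pic}(R/d)=0$ for all $d\neq0$, then $\iota$ is an equivalence for all $W\neq0$. Conversely, if $\iota$ is an equivalence for all $W\neq0$, then for any $d\neq0$ Theorem C with $W=d^2$ and $g=d$ gives $\mathrm{Pic}(R/d)=0$. Combined with Step 1 this proves the equivalence. The last sentence of the corollary follows by letting $R$ range over all Bézout domains. $\blacksquare$
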